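\title{Frequencies and fluctuations in randomly directed Oldenburger--Kolakoski sequences}

\begin{abstract}
A sequence $T$ over $\{1,2\}$ directs the sequence $X$ that is written block by block, the $k$-th block consisting of $X_k$ copies of the letter $T_k$; the alternating sequence $T$ directs the Oldenburger--Kolakoski sequence. We prove that if $T$ is a Markov chain that changes letter with probability $p\in(0,1)$, then the letter $1$ has frequency $\frac12$ in $X$ almost surely. For directing processes over a finite set of positive integers that satisfy a uniform mixing condition, we show that every finite word has a deterministic frequency, given by an explicit recursion. For the symmetric chain we prove a law of the iterated logarithm and a central limit theorem with exact constants. All proofs rest on one fact: the length of a block is decided long before its letter.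
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $A$ be a finite set of positive integers and let $T=T_1T_2T_3\cdots$ be a sequence over $A$. The sequence \emph{directed} by $T$ is the sequence $X=X_1X_2X_3\cdots$ over $A$ that satisfies
\begin{equation}\label{eq:def}
X=T_1^{X_1}\,T_2^{X_2}\,T_3^{X_3}\cdots ,
\end{equation}
where $a^m$ denotes $m$ copies of the letter $a$. The words $T_k^{X_k}$ are the \emph{blocks} of $X$; consecutive blocks with equal letters are not merged. Each $X_k$ thus plays two roles: it is the $k$-th letter of $X$ and the length of the $k$-th block. Equation \eqref{eq:def} has exactly one solution (Section~\ref{sec:gap}). The sequence $T=111\cdots$ directs $X=111\cdots$, and the alternating sequence $T=1212\cdots$ directs the Oldenburger--Kolakoski sequence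
\[
X=1\;22\;11\;2\;1\;22\;1\;22\;11\cdots .
\]

Between these two examples lies a family of random directing sequences. For $p\in[0,1]$, let $T$ be the Markov chain on $\{1,2\}$ that starts at $T_1=1$ and, at each step, changes letter with probability $p$ and keeps it with probability $1-p$; we call it the \emph{symmetric chain}. The values $p=0$ and $p=1$ give the two sequences above. Write $|w|_a$ for the number of occurrences of the letter $a$ in a finite word $w$. For $0<p<1$ it is known that $\mathbb{P}(X_n=1)\to\frac12$, and consequently that $\mathbb{E}(|X_1\cdots X_n|_1)/n\to\frac12$. The question, which comes from Boisson, Jamet and Marcovici \cite{BJM}, is whether the proportion of $1$'s converges to $\frac12$ along almost every realization. It does.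

\begin{theorem}\label{thm:main}
Let $0<p<1$ and let $T$ be the symmetric chain with parameter $p$. Then
\[
\lim_{N\to\infty}\frac{|X_1\cdots X_N|_1}{N}=\frac12\qquad\text{almost surely.}
\]
\end{theorem}

The proof does not use the result on expectations.

One guesses $\frac12$ for the following reason. The first $n$ blocks contain $\sum_{i\le n}X_i\mathbf{1}[T_i=1]$ letters $1$ out of $\sum_{i\le n}X_i$ letters. If the length $X_i$ of a block were independent of its letter $T_i$, the frequency of $1$ in $X$ would be its frequency in $T$, which is $\frac12$ for a chain that treats the two letters alike. But $X$ is a function of $T$, and the symmetry of the chain does not pass to $X$ directly: exchanging $1$ and $2$ in $T=1212\cdots$ gives $2121\cdots$, which directs $221121\cdots$ and not the exchanged sequence $211221\cdots$. For a deterministic directing sequence the guess can be wrong.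

\begin{example}\label{ex:periodic}
Let $X$ be periodic with period $111122112222$. The lengths $X_1,\dots,X_{24}$ (two periods) add up to $36$ (three periods), and they cut the first $36$ letters of $X$ as follows:
\[
1|1|1|1|22|11|2|2|22|11|11|22\;\big\|\;1|1|2|2|22|11|1|1|22|11|22|22 .
\]
Every piece is constant and the pattern repeats, so $X$ is directed by the periodic sequence $T$ with period $111121222112\,112221112122$. The letter $1$ has frequency $\frac{13}{24}$ in $T$ and $\frac12$ in $X$. Lengths and letters are correlated: $8$ of the $12$ short blocks carry a $1$, but only $5$ of the $12$ long ones.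
\end{example}

What has to be shown is therefore that, for a random $T$, lengths and letters decorrelate. The mechanism is a delay. When the $k$-th block is written, its length is read at position $k$ of a word that is already much longer than $k$; so $X_k$ was fixed by an early part of $T$, which the chain has almost forgotten by the time it draws $T_k$. Section~\ref{sec:gap} makes the delay precise and treats $p=\frac12$, where a delay of one step suffices. Section~\ref{sec:decoupling} turns the delay into a decoupling lemma and proves Theorem~\ref{thm:main}.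

The same lemma gives more. Section~\ref{sec:words} replaces the symmetric chain by any process over $A$ that forgets its past uniformly, and shows that all finite words have deterministic frequencies in $X$, characterized by a self-consistency equation (Theorem~\ref{thm:words}); this settles every two-letter Markov chain except the alternating one (Corollary~\ref{cor:twoletter}). Section~\ref{sec:fluct} returns to the symmetric chain and determines the fluctuations of $|X_1\cdots X_N|_1$ around $N/2$ (Theorem~\ref{thm:fluct}).

\section{The gap between reading and writing}\label{sec:gap}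

Throughout, $b=\max A$, the length of a word $w$ is $|w|$, the word $w_0$ is empty, and $w_k=T_1^{X_1}\cdots T_k^{X_k}$ consists of the first $k$ blocks, so that $|w_k|=X_1+\dots+X_k$.

Suppose that $X$ solves \eqref{eq:def}. Blocks are nonempty, so $|w_{k-1}|\ge k-1$ and $X$ begins with the word $w_{k-1}T_k$, of length at least $k$. Hence
\begin{equation}\label{eq:rec}
X_k=\text{the $k$-th letter of }w_{k-1}T_k,\qquad w_k=w_{k-1}T_k^{X_k}\qquad(k\ge1).
\end{equation}
This recursion determines $X$. Conversely, if $X_k$ and $w_k$ are defined by \eqref{eq:rec}, then the right side of \eqref{eq:def} begins with $w_{k-1}T_k$, so its $k$-th letter is $X_k$, and $X$ is a solution.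

At step $k$ one reads at position $k$ and writes at position $|w_{k-1}|+1$. The \emph{gap}
\[
G_k=|w_k|-k=\sum_{i\le k}(X_i-1)
\]
counts the letters that are written but not yet read after step $k$. For $T=122112\cdots$ the recursion runs as follows.
\[
\begin{array}{c|c|c|l|c}
k&T_k&X_k&w_k&G_k\\ \hline
1&1&1&1&0\\
2&2&2&1\;22&1\\
3&2&2&1\;22\;22&2\\
4&1&2&1\;22\;22\;11&3\\
5&1&2&1\;22\;22\;11\;11&4\\
6&2&1&1\;22\;22\;11\;11\;2&4
\end{array}
\]
The length $X_2$ is equal to the letter $T_2$, because nothing had been written in advance. The length $X_6$, on the other hand, is a letter of $w_4$ and was fixed two steps before $T_6$ was used; $X_9$ is a letter of $w_5$.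

Let now $T$ be random and $\mathcal{F}_k=\sigma(T_1,\dots,T_k)$. By \eqref{eq:rec} and induction, $w_k$ is a function of $T_1,\dots,T_k$. The letter $X_i$ can be read in $w_k$ exactly when $i\le|w_k|$. So for all $i,k,r\ge1$ and every function $h\colon A^r\to\mathbb{R}$,
\begin{equation}\label{eq:meas}
h(X_i,\dots,X_{i+r-1})\,\mathbf{1}\big[\,|w_k|\ge i+r-1\,\big]\quad\text{is $\mathcal{F}_k$-measurable.}
\end{equation}

\begin{lemma}\label{lem:gap}
The gap $G_k$ is nondecreasing. If $T_n\ne1$ for infinitely many $n$, then $G_k\to\infty$. If $T_n=1$ for all large $n$, then $X_i=1$ for all large $i$.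
\end{lemma}

\begin{proof}
The increments $X_k-1$ are nonnegative. Each $n$ with $T_n\ne1$ produces a nonempty block of letters $\ge2$, so in the first case $X_i\ge2$ for infinitely many $i$, and $G_k\ge\#\{i\le k:X_i\ge2\}\to\infty$. If $T_n=1$ for $n>n_0$, then $X_i=1$ for $i>|w_{n_0}|$.
\end{proof}

Sums over blocks are easier to analyze than sums over positions, and the two are related by the index of the block that contains position $N$,
\[
n(N)=\min\{n\ge1:|w_n|\ge N\}.
\]

\begin{lemma}\label{lem:index}
The map $N\mapsto n(N)$ is nondecreasing and onto the positive integers, and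
\[
n(N)\le N\le b\,n(N),\qquad 0\le|w_{n(N)}|-N\le b-1 .
\]
If $|w_n|/n\to c$, then $N/n(N)\to c$.
\end{lemma}

\begin{proof}
The lengths $|w_n|$ increase strictly, so $n(\cdot)$ is nondecreasing and $n(|w_n|)=n$. With $n=n(N)$ we have $n-1\le|w_{n-1}|<N\le|w_n|\le bn$, which gives the first inequalities, and $|w_n|-N<|w_n|-|w_{n-1}|\le b$. The last claim follows from $N=|w_{n(N)}|+O(1)$ and $n(N)\to\infty$.
\end{proof}

\subsection*{A strong law for delayed martingale differences}

Random variables $e_1,e_2,\dots$ are \emph{martingale differences} for a filtration $(\mathcal{G}_k)_{k\ge0}$ if $e_k$ is $\mathcal{G}_k$-measurable and $\mathbb{E}[e_k\mid\mathcal{G}_{k-1}]=0$. The terms that we shall average are centered only given the past $m$ steps earlier, and may depend on $l$ steps of the future. Along an arithmetic progression of difference $m+l$ they are martingale differences in the usual sense.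

\begin{lemma}\label{lem:slln}
Let $m\ge1$ and $l\ge0$. Let $(d_i)_{i>m}$ be uniformly bounded random variables such that $d_i$ is $\mathcal{F}_{i+l}$-measurable and $\mathbb{E}[d_i\mid\mathcal{F}_{i-m}]=0$. Then $\frac1n\sum_{m<i\le n}d_i\to0$ almost surely.
\end{lemma}

\begin{proof}
Split the indices $i>m$ into the $m+l$ residue classes modulo $m+l$, and let $i_1<i_2<\cdots$ be one class. Put $\mathcal{G}_0=\mathcal{F}_{i_1-m}$ and $\mathcal{G}_k=\mathcal{F}_{i_k+l}$ for $k\ge1$. Since $i_{k-1}+l=i_k-m$, we have $\mathcal{G}_{k-1}=\mathcal{F}_{i_k-m}$ for all $k\ge1$, so the $e_k=d_{i_k}$ are martingale differences for $(\mathcal{G}_k)$, bounded by a constant $C$. Martingale differences are orthogonal in $L^2$, so the martingale $\sum_{k\le K}e_k/k$ has second moment at most $C^2\sum_k k^{-2}$. A martingale bounded in $L^2$ converges almost surely. Kronecker's lemma (if $\sum_k a_k/k$ converges, then $\frac1K\sum_{k\le K}a_k\to0$) gives $\frac1K\sum_{k\le K}e_k\to0$ almost surely. The number $K$ of indices $i_k\le n$ is at most $n$ and tends to infinity with $n$, so each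 class contributes $o(n)$ to $\sum_{m<i\le n}d_i$, and there are finitely many classes.
\end{proof}

\subsection*{Signs}

For $A=\{1,2\}$ put $s(1)=+1$, $s(2)=-1$, $\varepsilon_i=s(T_i)$, and
\[
D_n=|w_n|_1-|w_n|_2=\sum_{i=1}^nX_i\varepsilon_i,\qquad \Delta_N=|X_1\cdots X_N|_1-|X_1\cdots X_N|_2 .
\]
The word $w_{n(N)}$ exceeds $X_1\cdots X_N$ by at most one letter (Lemma~\ref{lem:index} with $b=2$), so
\begin{equation}\label{eq:DDelta}
|\Delta_N-D_{n(N)}|\le1,\qquad |X_1\cdots X_N|_1-\frac N2=\frac{\Delta_N}2 .
\end{equation}
As $N\ge n(N)\to\infty$, we get $|\Delta_N|/N\le|D_{n(N)}|/n(N)+1/N$. Theorem~\ref{thm:main} is thus reduced to the statement that $D_n/n\to0$ almost surely.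

\subsection*{The fair coin}

Let $p=\frac12$, so that $\varepsilon_2,\varepsilon_3,\dots$ are independent fair signs. Let $k_0$ be the first index with $T_{k_0}=2$; it is finite almost surely. Then $w_{k_0}=1^{k_0-1}22$, and $G_k=0$ for $k<k_0$ while $G_k\ge1$ for $k\ge k_0$. For $i\ge2$ put
\[
W_i=X_i\,\mathbf{1}\big[\,|w_{i-1}|\ge i\,\big]=X_i\,\mathbf{1}[G_{i-1}\ge1].
\]
By \eqref{eq:meas}, $W_i$ is $\mathcal{F}_{i-1}$-measurable, and $\varepsilon_i$ is centered and independent of $\mathcal{F}_{i-1}$; hence $\mathbb{E}[W_i\varepsilon_i\mid\mathcal{F}_{i-1}]=0$. In other words, from time $k_0$ on, $D_n$ is the fortune of a gambler who stakes $X_i\in\{1,2\}$ on a fair coin and fixes the stake before the toss. Since $W_i=X_i$ for $i>k_0$ and $W_i=0$ otherwise,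
\[
\Big|D_n-\sum_{1<i\le n}W_i\varepsilon_i\Big|\le X_1+\dots+X_{k_0}=k_0+1,
\]
and Lemma~\ref{lem:slln} with $m=1$, $l=0$ gives $D_n/n\to0$. Nothing was needed about the law of the stakes, only the time at which they become known.

\section{Decoupling lengths from letters}\label{sec:decoupling}

For the symmetric chain put $\lambda=1-2p$. For $i\ge2$, the sign $\varepsilon_i$ equals $\varepsilon_{i-1}$ with conditional probability $1-p$ and $-\varepsilon_{i-1}$ with conditional probability $p$, so $\mathbb{E}[\varepsilon_i\mid\mathcal{F}_{i-1}]=\lambda\varepsilon_{i-1}$. Iterating with the tower property,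
\begin{equation}\label{eq:lambda}
\mathbb{E}[\varepsilon_i\mid\mathcal{F}_{i-m}]=\lambda^m\varepsilon_{i-m}\qquad(i>m\ge1).
\end{equation}
If $p\ne\frac12$, the argument for the fair coin leaves the drift $\lambda\sum_iW_i\varepsilon_{i-1}$, a sum of the same kind as $D_n$, about which we know no more. The remedy is to use the fact that the gap is not just positive but unbounded: for any fixed $m$, the stake $X_i$ is eventually known at time $i-m$, and the drift seen from that time carries the small factor $\lambda^m$. We state this step for windows of letters, since Section~\ref{sec:words} needs it in that form.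

\begin{lemma}[Decoupling]\label{lem:decouple}
Let $T$ be any $A$-valued process such that almost surely $T_n\ne1$ for infinitely many $n$. Let $L,r,m\ge1$, $g\colon A^L\to\mathbb{R}$, $h\colon A^r\to\mathbb{R}$, and put $g_j=g(T_j,\dots,T_{j+L-1})$ and $h_j=h(X_j,\dots,X_{j+r-1})$. Then
\[
\frac1n\sum_{m<j\le n}h_j\big(g_j-\mathbb{E}[g_j\mid\mathcal{F}_{j-m}]\big)\longrightarrow0\qquad\text{almost surely.}
\]
\end{lemma}

\begin{proof}
The factor $h_j$ need not be $\mathcal{F}_{j-m}$-measurable, so we truncate it. For $j>m$ let
\[
h_j'=h_j\,\mathbf{1}\big[\,|w_{j-m}|\ge j+r-1\,\big]=h_j\,\mathbf{1}[G_{j-m}\ge m+r-1],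
\]
which is $\mathcal{F}_{j-m}$-measurable by \eqref{eq:meas}. The variables $d_j=h_j'(g_j-\mathbb{E}[g_j\mid\mathcal{F}_{j-m}])$ are uniformly bounded, because $A$ is finite; $d_j$ is $\mathcal{F}_{j+L-1}$-measurable; and $\mathbb{E}[d_j\mid\mathcal{F}_{j-m}]=0$, because $h'_j$ factors out of the conditional expectation. Lemma~\ref{lem:slln} with $l=L-1$ gives $\frac1n\sum_{m<j\le n}d_j\to0$ almost surely. By Lemma~\ref{lem:gap}, almost surely $G_k\to\infty$, so $h_j'=h_j$ for all but finitely many $j$, and replacing $h'_j$ by $h_j$ changes the sum by a quantity that is bounded in $n$.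
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
For every $n$ and $r$, the probability that $T_n=\dots=T_{n+r-1}=1$ is at most $(1-p)^{r-1}$, which tends to $0$ as $r\to\infty$ because $p>0$. So for each $n$ the event that $T_i=1$ for all $i\ge n$ is null, and almost surely $T_n=2$ infinitely often. Fix $m\ge1$ and apply Lemma~\ref{lem:decouple} with $L=r=1$, $g=s$ and $h(a)=a$. By \eqref{eq:lambda}, almost surely
\[
D_n=\sum_{m<i\le n}X_i\varepsilon_i+O(1)=\lambda^m\sum_{m<i\le n}X_i\varepsilon_{i-m}+o(n).
\]
The last sum is at most $2n$ in absolute value, so $\limsup_n|D_n|/n\le2|\lambda|^m$ almost surely. This holds simultaneously for all $m\ge1$, and $|\lambda|<1$ because $0<p<1$. Hence $D_n/n\to0$ almost surely, which suffices by the reduction following \eqref{eq:DDelta}.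
\end{proof}

\begin{remark}
For $p=0$ the gap is identically zero, $\lambda=1$, and the conclusion is false since $X=111\cdots$. For $p=1$ the gap tends to infinity, but $\lambda=-1$: the letter $T_i$ is determined by $T_{i-m}$ for every $m$, and the bound $2|\lambda|^m=2$ is empty. The method gives no information on the Oldenburger--Kolakoski sequence.
\end{remark}

\section{Frequencies of words}\label{sec:words}

The proof of Theorem~\ref{thm:main} used two properties of $T$: it takes values other than $1$ infinitely often, and its conditional law given the past $m$ steps earlier is close to a fixed law, uniformly in that past. We now assume only this.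

Let $\mathbb{N}=\{0,1,2,\dots\}$. For a probability measure $\nu$ on $A^{\mathbb{N}}$ and a word $\tau\in A^L$, let $\nu(\tau)$ be the measure of the set of sequences $t=t_0t_1\cdots$ with $t_0\cdots t_{L-1}=\tau$; the empty word has measure $1$, and $\nu(1)=0$ if $1\notin A$. The measure $\nu$ is \emph{shift-invariant} if the event $t_e\cdots t_{e+L-1}=\tau$ has measure $\nu(\tau)$ for all $e\ge0$ and all words $\tau$. Let $T$ be an $A$-valued process and consider the following hypothesis.

\medskip\noindent\textbf{(H)} There is a shift-invariant probability measure $\nu$ on $A^{\mathbb{N}}$ with $\nu(1)<1$ such that, for every $L\ge1$ and $\tau\in A^L$,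
\[
\delta_m(\tau):=\sup_{n\ge1}\big\|\mathbb{P}(T_{n+m}\cdots T_{n+m+L-1}=\tau\mid\mathcal{F}_n)-\nu(\tau)\big\|_\infty\longrightarrow0\quad(m\to\infty).
\]

\begin{example}\label{ex:markov}
Let $T$ be a Markov chain on $A$ with transition matrix $Q$ and any initial law. Suppose that it has a unique recurrent class, which is aperiodic and different from $\{1\}$. Then (H) holds with $\nu$ the law of the stationary chain. Indeed, a finite chain with a unique recurrent class that is aperiodic has a unique stationary law $\pi$, positive exactly on that class, and $Q^m(a,a')\to\pi(a')$ for all $a,a'$. Thus $\pi(1)<1$. For $\tau=\tau_0\cdots\tau_{L-1}$ and $\Pi=\prod_{i=1}^{L-1}Q(\tau_{i-1},\tau_i)\le1$, the conditional probability in (H) is $Q^m(T_n,\tau_0)\Pi$ and $\nu(\tau)=\pi(\tau_0)\Pi$, so $\delta_m(\tau)\le\max_a|Q^m(a,\tau_0)-\pi(\tau_0)|\to0$.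
\end{example}

The \emph{frequency} of a word $u\in A^L$ in $X$ is the limit, if it exists, of $\frac1N\#\{1\le i\le N:X_i\cdots X_{i+L-1}=u\}$. To guess its value, count the occurrences of $u$ block by block. An occurrence that starts in block $j$, at the $k$-th position from the end of the block, reads the first $L$ letters of $T_j^kT_{j+1}^{X_{j+1}}T_{j+2}^{X_{j+2}}\cdots$. Accordingly, for $t,x\in A^{\mathbb{N}}$ define
\[
\Phi_u(t,x)=\#\big\{1\le k\le x_0:\ \text{the first $L$ letters of }t_0^{\,k}\,t_1^{x_1}t_2^{x_2}\cdots\text{ form }u\big\}.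
\]
The number of occurrences of $u$ that start in block $j$ is then
\[
N_j(u)=\Phi_u(T_jT_{j+1}\cdots,\;X_jX_{j+1}\cdots).
\]
If the statistics of $X$ are described by a measure $\mu$ and lengths are independent of letters, the mean number of occurrences per block is the integral of $\Phi_u$ against $\nu\otimes\mu$. It is also the number $\mu(u)$ of occurrences per position times the mean number of positions per block. This is equation \eqref{eq:self} below.

\begin{theorem}\label{thm:words}
Assume \textup{(H)}, and put $\pi(a)=\nu(a)$ for $a\in A$ and $c=\sum_{a\in A}a\,\pi(a)$. Almost surely: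
\begin{enumerate}
\item[(i)] every letter $a$ has frequency $\pi(a)$ in $X$, and $|w_n|/n\to c$;
\item[(ii)] every finite word $u$ has a frequency $f(u)$ in $X$. The numbers $f(u)$ are deterministic, and they define the unique shift-invariant probability measure $\mu$ on $A^{\mathbb{N}}$ such that, for all $L\ge1$ and $u\in A^L$,
\begin{equation}\label{eq:self}
\mu(u)\int x_0\,d\mu(x)=\iint\Phi_u(t,x)\,d\nu(t)\,d\mu(x).
\end{equation}
For fixed $L$, the right side involves $\mu$ only through words of length at most $\max(1,L-2)$;
\item[(iii)] if moreover $1\in A$ and $\nu(\tau)>0$ for all finite words $\tau$, then $f(u)>0$ for every finite word $u$.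
\end{enumerate}
\end{theorem}

The proof has a probabilistic part, which justifies the independence of lengths and letters, and a combinatorial part, which shows that \eqref{eq:self} is a recursion on the length of $u$ and not a circular identity.

\begin{lemma}\label{lem:indep}
Assume \textup{(H)}. Let $\tau\in A^L$, $h\colon A^r\to\mathbb{R}$ and $h_j=h(X_j,\dots,X_{j+r-1})$. Then
\[
\frac1n\sum_{j\le n}h_j\big(\mathbf{1}[T_j\cdots T_{j+L-1}=\tau]-\nu(\tau)\big)\longrightarrow0\qquad\text{almost surely.}
\]
\end{lemma}

\begin{proof}
We first check the hypothesis of Lemma~\ref{lem:decouple}, which is trivial if $1\notin A$. If $1\in A$, apply Lemma~\ref{lem:slln} with $l=0$ to $d_i=\mathbf{1}[T_i=1]-\mathbb{P}(T_i=1\mid\mathcal{F}_{i-m})$. As the conditional probability is at most $\nu(1)+\delta_m(1)$, this gives $\limsup_n|T_1\cdots T_n|_1/n\le\nu(1)+\delta_m(1)$ almost surely, and the bound is less than $1$ for large $m$. So almost surely $T_n\ne1$ infinitely often; this is the only use of $\nu(1)<1$.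

Fix $m$ and let $g_j=\mathbf{1}[T_j\cdots T_{j+L-1}=\tau]$. For $j>m$, (H) with $n=j-m$ gives $|\mathbb{E}[g_j\mid\mathcal{F}_{j-m}]-\nu(\tau)|\le\delta_m(\tau)$ almost surely. With Lemma~\ref{lem:decouple},
\[
\limsup_{n}\Big|\frac1n\sum_{j\le n}h_j\big(g_j-\nu(\tau)\big)\Big|\le\delta_m(\tau)\max|h|\qquad\text{almost surely.}
\]
Let $m\to\infty$.
\end{proof}

The first $L$ letters read from a position in block $0$ may meet $L$ blocks, so at first sight $\Phi_u$ depends on $L$ lengths, and the frequency of words of length $L$ would be expressed through itself. Two savings remove the circularity: the length of the last block met is irrelevant, and either the length of block $0$ is irrelevant too ($k=1$), or block $0$ supplies at least two letters.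

\begin{lemma}\label{lem:window}
Let $L\ge1$ and $u\in A^L$. There is a finite list $\mathcal{S}_u$ of triples $(\tau,e,v)$, with $\tau\in A^L$, $e\in\{0,1\}$ and $v$ a possibly empty word of length $|v|\le\max(1,L-2)$, such that
\[
\Phi_u(t,x)=\sum_{(\tau,e,v)\in\mathcal{S}_u}\mathbf{1}[t_0\cdots t_{L-1}=\tau]\;\mathbf{1}[x_e\cdots x_{e+|v|-1}=v].
\]
Consequently, for every shift-invariant probability measure $\mu$ on $A^{\mathbb{N}}$,
\begin{equation}\label{eq:finite}
\iint\Phi_u\,d\nu\,d\mu=\sum_{(\tau,e,v)\in\mathcal{S}_u}\nu(\tau)\,\mu(v).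
\end{equation}
\end{lemma}

\begin{proof}
Write $\Phi_u=\sum_{k=1}^b\phi_k$, where $\phi_k(t,x)$ is the indicator that $x_0\ge k$ and that the first $L$ letters of $t_0^kt_1^{x_1}t_2^{x_2}\cdots$ form $u$. If $k\ge L$, these letters are $t_0^L$. If $k<L$, they are $t_0^k$ followed by the first $L-k$ letters of $t_1^{x_1}t_2^{x_2}\cdots$. The first $L-k-1$ blocks of that sequence supply at least $L-k-1$ letters, and if one letter is missing it is $t_{L-k}$; so only $t_1,\dots,t_{L-k}$ and $x_1,\dots,x_{L-k-1}$ matter. Hence $\phi_k$ is a function of $t_0,\dots,t_{L-1}$ and of a window of consecutive coordinates of $x$: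
\begin{itemize}
\item for $k=1$ the condition $x_0\ge1$ is void, and the window is $x_1,\dots,x_{L-2}$, of length $L-2$ (empty if $L\le2$);
\item for $2\le k\le L-1$ the window is $x_0,\dots,x_{L-k-1}$, of length $L-k\le L-2$;
\item for $k\ge\max(2,L)$ the window is $x_0$, of length $1$.
\end{itemize}
A function with values in $\{0,1\}$ on a finite set is the sum of the indicators of the points at which it equals $1$. Listing these points for $k=1,\dots,b$ gives $\mathcal{S}_u$. Formula \eqref{eq:finite} follows by integration, shift invariance being used when $e=1$.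
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:words}]
(i) Lemma~\ref{lem:indep} with $\tau=a$ and $h$ the identity on $A$ gives, almost surely,
\[
|w_n|_a-\pi(a)|w_n|=\sum_{i\le n}X_i\big(\mathbf{1}[T_i=a]-\pi(a)\big)=o(n).
\]
By Lemma~\ref{lem:index}, $X_1\cdots X_N$ is obtained from $w_{n(N)}$ by deleting fewer than $b$ letters, and $n(N)\le N$; so $|X_1\cdots X_N|_a-\pi(a)N=o(N)$. Now the double role of $X$ is used: lengths are letters, so
\[
\frac{|w_n|}n=\frac1n\sum_{i\le n}X_i=\sum_{a\in A}a\,\frac{|X_1\cdots X_n|_a}n\longrightarrow c .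
\]

(ii) \emph{Existence of frequencies.} Put $f(v)=1$ for the empty word $v$. We show by induction on $L$ that almost surely every $u\in A^L$ has a deterministic frequency $f(u)$ and, for $L\ge2$, that
\begin{equation}\label{eq:recursion}
c\,f(u)=\sum_{(\tau,e,v)\in\mathcal{S}_u}\nu(\tau)f(v).
\end{equation}
The case $L=1$ is (i). Let $L\ge2$, $u\in A^L$ and $(\tau,e,v)\in\mathcal{S}_u$. Then $|v|\le\max(1,L-2)<L$, so $f(v)$ exists. Let $h_j=\mathbf{1}[X_{j+e}\cdots X_{j+e+|v|-1}=v]$, a function of $X_j,\dots,X_{j+|v|}$. Its average over $j\le n$ tends to $f(v)$, since the offset $e$ changes the count by at most $1$. By Lemma~\ref{lem:indep},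
\[
\frac1n\sum_{j\le n}\mathbf{1}[T_j\cdots T_{j+L-1}=\tau]\,h_j\longrightarrow\nu(\tau)f(v)\qquad\text{almost surely.}
\]
Summing over $\mathcal{S}_u$ and using Lemma~\ref{lem:window}, we see that $\frac1n\sum_{j\le n}N_j(u)$ converges almost surely to the right side $\Sigma$ of \eqref{eq:recursion}. The sum $\sum_{j\le n}N_j(u)$ counts the occurrences of $u$ that start at positions $\le|w_n|$. By Lemma~\ref{lem:index}, the number of those that start at positions $\le N$ is $\sum_{j\le n(N)}N_j(u)+O(1)$, and $n(N)/N\to1/c$ by (i). So $u$ has frequency $\Sigma/c$, which is deterministic. There are countably many words, so all frequencies exist on one event of probability $1$.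

\emph{The measure $\mu$.} An occurrence of $u$ extends to the right by exactly one letter, and to the left as well unless it starts at position $1$. Hence $\sum_af(ua)=f(u)=\sum_af(au)$ for every word $u$, the empty word included. By Kolmogorov's extension theorem, the first identity yields a unique probability measure $\mu$ on $A^{\mathbb{N}}$ with $\mu(u)=f(u)$ for all $u$; the second makes it shift-invariant. By (i), $\int x_0\,d\mu=c$. For $L\ge2$, equation \eqref{eq:self} is \eqref{eq:recursion} combined with \eqref{eq:finite}. For $L=1$ we have $\Phi_a(t,x)=x_0\mathbf{1}[t_0=a]$, so \eqref{eq:self} reads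
\begin{equation}\label{eq:Lone}
\mu(a)\int x_0\,d\mu=\pi(a)\int x_0\,d\mu ,
\end{equation}
which holds by (i). The claim on word lengths is \eqref{eq:finite}.

\emph{Uniqueness.} Let $\mu$ be any shift-invariant probability measure that satisfies \eqref{eq:self}. Since $\int x_0\,d\mu\ge1$, \eqref{eq:Lone} gives $\mu(a)=\pi(a)$, and so $\int x_0\,d\mu=c$. For $L\ge2$, \eqref{eq:self} and \eqref{eq:finite} determine $\mu$ on words of length $L$ from its values on shorter words. By induction $\mu(u)$ is determined for all $u$, and these values determine $\mu$.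

(iii) For $L=1$, $f(a)=\nu(a)>0$. Let $L\ge2$ and $u\in A^L$. If $x_1=\dots=x_{L-2}=1$, the first $L$ letters of $t_0t_1^{x_1}t_2^{x_2}\cdots$ are $t_0t_1\cdots t_{L-1}$. Keeping only $k=1$ in $\Phi_u$,
\[
\Phi_u(t,x)\ge\mathbf{1}[t_0\cdots t_{L-1}=u]\;\mathbf{1}[x_1\cdots x_{L-2}=1^{L-2}],
\]
so \eqref{eq:self} gives $c\,f(u)\ge\nu(u)f(1^{L-2})$, and positivity follows by induction on $L$.
\end{proof}

\begin{remark}
Part (iii) needs $1\in A$. If $A=\{2,3\}$, every block has at least two letters, so the word $232$ never occurs in $X$: the block that contains its middle letter would contain one of the outer letters.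
\end{remark}

\begin{example}\label{ex:pairs}
For the symmetric chain with $0<p<1$, Example~\ref{ex:markov} applies with $\pi(1)=\pi(2)=\frac12$, so $c=\frac32$, $\nu(11)=\nu(22)=\frac{1-p}2$ and $\nu(12)=\nu(21)=\frac p2$. For $L=2$,
\[
\Phi_{aa'}(t,x)=\mathbf{1}[t_0t_1=aa']+\mathbf{1}[x_0=2]\,\mathbf{1}[t_0=a=a'],
\]
the terms being $k=1$ (the pair straddles two blocks) and $k=2$ (the pair is a block). Hence $\frac32f(11)=\frac{1-p}2+\frac12\cdot\frac12$ and $\frac32f(12)=\frac p2$, and the same equations hold for $22$ and $21$:
\[
f(11)=f(22)=\frac{3-2p}6,\qquad f(12)=f(21)=\frac p3 .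
\]
The symmetry seen here holds for all words. If a bar denotes the exchange of $1$ and $2$, then $\Phi_{\bar u}(\bar t,x)=\Phi_u(t,x)$ and $\nu$ is invariant under $t\mapsto\bar t$, so \eqref{eq:self} gives $f(\bar u)=f(u)$.
\end{example}

\begin{corollary}\label{cor:twoletter}
Let $T$ be a Markov chain on $\{1,2\}$ with any initial law and with transition probabilities $p$ from $1$ to $2$ and $q$ from $2$ to $1$, where $p,q\in[0,1]$. If $(p,q)\notin\{(0,0),(1,1)\}$, then almost surely the frequency of $1$ in $X$ is $q/(p+q)$. If $(p,q)=(0,0)$, then $X$ is constant, equal to $T_1$ everywhere.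
\end{corollary}

\begin{proof}
Let $p>0$ and $(p,q)\ne(1,1)$. If $q>0$, the chain is irreducible, and aperiodic because $p<1$ or $q<1$ allows it to stay at some state. If $q=0$, the unique recurrent class is $\{2\}$, which is aperiodic. In both cases Example~\ref{ex:markov} applies, the stationary law has $\pi(1)=q/(p+q)$, and Theorem~\ref{thm:words}(i) gives the claim. If $p=0<q$, then almost surely $T$ reaches $1$ and stays there; by Lemma~\ref{lem:gap}, $X_i=1$ for all large $i$, and the frequency is $1=q/(p+q)$. If $p=q=0$, all blocks carry the letter $T_1$.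
\end{proof}

In the remaining case $(p,q)=(1,1)$, $T$ alternates and $X$ is of Oldenburger--Kolakoski type. Hypothesis (H) fails: $\mathbb{P}(T_{n+m}=1\mid\mathcal{F}_n)$ takes values in $\{0,1\}$ and switches between them as $n$ increases, so $\delta_m(1)\ge\frac12$ for all $m$, whatever $\nu$ is. We claim nothing in this case.

\section{Fluctuations for the symmetric chain}\label{sec:fluct}

Let $T$ be the symmetric chain with $0<p<1$ and $\lambda=1-2p$, with the conventions $\lambda^0=|\lambda|^0=1$, also for $\lambda=0$. Let $\eta_i=s(X_i)$. By Theorem~\ref{thm:words}, with $\pi(1)=\frac12$ and $c=\frac32$, the correlations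
\[
\rho(d)=\lim_{n\to\infty}\frac1n\sum_{i\le n}X_iX_{i+d},\qquad \kappa(d)=\lim_{n\to\infty}\frac1n\sum_{i\le n}\eta_i\eta_{i+d}\qquad(d\ge0)
\]
exist almost surely and are deterministic: they are linear combinations of the frequencies of words of length $d+1$, for instance $\kappa(d)=\sum_{u}s(u_0)s(u_d)f(u)$ over $u=u_0\cdots u_d$. All of them can therefore be computed from \eqref{eq:self}. Since $X_i=(3-\eta_i)/2$ and the averages of $\eta_i$ tend to $0$, expanding the product gives $\rho(d)=\frac94+\frac14\kappa(d)$. With $\sum_{d\in\mathbb{Z}}\lambda^{|d|}=\frac{1+\lambda}{1-\lambda}=\frac{1-p}p$, define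
\begin{equation}\label{eq:sigma}
\sigma^2=\sum_{d\in\mathbb{Z}}\lambda^{|d|}\rho(|d|)=\frac94\cdot\frac{1-p}p+\frac14\sum_{d\in\mathbb{Z}}\lambda^{|d|}\kappa(|d|).
\end{equation}
The series converge absolutely because $\rho$ and $\kappa$ are bounded. The first term on the right is the value of the series when all lengths are replaced by their mean $\frac32$; the second accounts for the variation of the lengths.

\begin{theorem}\label{thm:fluct}
We have $\sigma^2\ge\frac94\cdot\frac{1-p}p>0$, and, with $\sigma=\sqrt{\sigma^2}$:
\begin{enumerate}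
\item[(i)] almost surely,
\[
\limsup_{N\to\infty}\frac{|X_1\cdots X_N|_1-N/2}{\sqrt{2N\log\log N}}=\frac\sigma{\sqrt6},\qquad \liminf_{N\to\infty}\frac{|X_1\cdots X_N|_1-N/2}{\sqrt{2N\log\log N}}=-\frac\sigma{\sqrt6};
\]
\item[(ii)] $\big(|X_1\cdots X_N|_1-N/2\big)/\sqrt N$ converges in law to $\mathcal{N}(0,\sigma^2/6)$.
\end{enumerate}
\end{theorem}

We have $\kappa(0)=1$ and, by Example~\ref{ex:pairs}, $\kappa(1)=2\cdot\frac{3-2p}6-2\cdot\frac p3=\frac{1+2\lambda}3$. For $p=\frac12$ only $d=0$ contributes to \eqref{eq:sigma}: then $\sigma^2=\rho(0)=\frac52$, the mean square stake of the gambler of Section~\ref{sec:gap}, and the constant in (i) is $\sqrt{5/12}$.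

\subsection*{Limit theorems for martingales}

Let $(M_n)_{n\ge1}$ be a martingale for $(\mathcal{F}_n)$ with $M_1=0$ and $|M_j-M_{j-1}|\le K$ for a constant $K$. Its \emph{bracket} is $\langle M\rangle_n=\sum_{2\le j\le n}\mathbb{E}[(M_j-M_{j-1})^2\mid\mathcal{F}_{j-1}]$. We use three facts, stated for bounded increments.
\begin{itemize}
\item[(a)] \emph{Law of the iterated logarithm} \cite{Stout}. If $\langle M\rangle_n\to\infty$ almost surely, then $\limsup_nM_n/\sqrt{2\langle M\rangle_n\log\log\langle M\rangle_n}=1$ almost surely.
\item[(b)] \emph{Central limit theorem} \cite[Corollary 3.1]{HH}. If $\langle M\rangle_n/n$ converges in probability to a constant $\sigma^2>0$, then $M_n/\sqrt n$ converges in law to $\mathcal{N}(0,\sigma^2)$.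
\item[(c)] \emph{Kolmogorov's maximal inequality.} For $k_1\le k_2$ and $y>0$,
\[
\mathbb{P}\Big(\max_{k_1\le k\le k_2}|M_k-M_{k_1}|>y\Big)\le\frac{\mathbb{E}[(M_{k_2}-M_{k_1})^2]}{y^2}\le\frac{K^2(k_2-k_1)}{y^2}.
\]
\end{itemize}

\subsection*{Approximation of $D_n$ by a martingale}

The proof of Theorem~\ref{thm:main} leaves an error of order $|\lambda|^mn$, far too large at the scale $\sqrt n$. Instead of conditioning on one earlier time, we split each sign into the contributions of all earlier times. Let $\xi_1=\varepsilon_1$ and $\xi_j=\varepsilon_j-\lambda\varepsilon_{j-1}$ for $j\ge2$. Then $|\xi_j|\le2$ and, for $j\ge2$, by \eqref{eq:lambda},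
\[
\mathbb{E}[\xi_j\mid\mathcal{F}_{j-1}]=0,\qquad\mathbb{E}[\xi_j^2\mid\mathcal{F}_{j-1}]=1-2\lambda^2+\lambda^2=1-\lambda^2 .
\]
Iterating $\varepsilon_i=\xi_i+\lambda\varepsilon_{i-1}$ gives $\varepsilon_i=\sum_{j\le i}\lambda^{i-j}\xi_j$, and exchanging the sums,
\begin{equation}\label{eq:innov}
D_n=\sum_{j=1}^n\xi_j\,Z_{j,n},\qquad Z_{j,n}=\sum_{i=j}^n\lambda^{i-j}X_i .
\end{equation}
This is not a martingale, since $Z_{j,n}$ depends on $n$ and on lengths that are unknown at time $j-1$. But the lengths $X_i$ with $i\le|w_{j-1}|$ are known, and the others have weight at most $|\lambda|^{G_{j-1}}$. So we keep the known lengths only. Put $\beta=2/(1-|\lambda|)$ and, for $j\ge2$ and $n\ge1$,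
\[
Y_j=\sum_{i=j}^{|w_{j-1}|}\lambda^{i-j}X_i,\qquad M_n=\sum_{2\le j\le n}\xi_jY_j ,
\]
where $Y_j=0$ if $|w_{j-1}|=j-1$. The variable $Y_j$ is a function of $w_{j-1}$, hence $\mathcal{F}_{j-1}$-measurable, and $|Y_j|\le\beta$. Thus $M$ is a martingale with increments bounded by $K=2\beta$. For $p=\frac12$, $Y_j$ is the stake $W_j$ of Section~\ref{sec:gap}.

\begin{lemma}\label{lem:approx}
Almost surely, $\sup_n|D_n-M_n|<\infty$ and $\sup_N|\Delta_N-M_{n(N)}|<\infty$.
\end{lemma}

\begin{proof}
Let $2\le j\le n$. The sums $Z_{j,n}$ and $Y_j$ have the same terms and upper limits $n$ and $|w_{j-1}|$, both at least $j-1$. Their difference is a sum of terms $\lambda^{i-j}X_i$ with $i>\min(n,|w_{j-1}|)$. As $|w_{j-1}|+1-j=G_{j-1}$,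
\[
|Z_{j,n}-Y_j|\le\beta\,|\lambda|^{\min(n,|w_{j-1}|)+1-j}\le\beta\big(|\lambda|^{n-j+1}+|\lambda|^{G_{j-1}}\big).
\]
The term $j=1$ of \eqref{eq:innov} is at most $\beta$ in absolute value, so
\[
|D_n-M_n|\le\beta+2\beta\sum_{r\ge1}|\lambda|^r+2\beta\sum_{k\ge1}|\lambda|^{G_k}.
\]
The right side does not depend on $n$. Here $G_k\to\infty$ is not enough, but Theorem~\ref{thm:words}(i) gives $G_k/k\to\frac12$ almost surely, so $G_k\ge k/4$ for large $k$ and the last series converges. The second claim follows from \eqref{eq:DDelta}.
\end{proof}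

\begin{lemma}\label{lem:bracket}
Almost surely $\langle M\rangle_n/n\to\sigma^2$, and $\sum_{d\in\mathbb{Z}}\lambda^{|d|}\kappa(|d|)\ge0$.
\end{lemma}

\begin{proof}
Since $Y_j$ is $\mathcal{F}_{j-1}$-measurable, $\langle M\rangle_n=(1-\lambda^2)\sum_{2\le j\le n}Y_j^2$. The number of terms in $Y_j$ grows with $j$, whereas Theorem~\ref{thm:words} controls windows of fixed size, so we truncate. Fix $R\ge1$ and let $Y_j^{(R)}=\sum_{0\le r<R}\lambda^rX_{j+r}$, which satisfies $|Y_j^{(R)}|\le\beta$. Almost surely $G_{j-1}\ge R$ for all large $j$; then $Y_j$ contains all terms of $Y_j^{(R)}$, so $|Y_j-Y_j^{(R)}|\le\beta|\lambda|^R$ and $|Y_j^2-(Y_j^{(R)})^2|\le2\beta^2|\lambda|^R$. Expanding the square, almost surely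
\[
\frac1n\sum_{j\le n}\big(Y_j^{(R)}\big)^2=\sum_{r,r'<R}\lambda^{r+r'}\,\frac1n\sum_{j\le n}X_{j+r}X_{j+r'}\longrightarrow\sum_{r,r'<R}\lambda^{r+r'}\rho(|r-r'|).
\]
So the upper and lower limits of $\frac1n\sum_{2\le j\le n}Y_j^2$ lie within $2\beta^2|\lambda|^R$ of the last sum. Let $R\to\infty$, and group the terms of the absolutely convergent double series by $d=r-r'$, using $r+r'=|d|+2\min(r,r')$:
\[
\frac1n\sum_{2\le j\le n}Y_j^2\longrightarrow\sum_{r,r'\ge0}\lambda^{r+r'}\rho(|r-r'|)=\frac1{1-\lambda^2}\sum_{d\in\mathbb{Z}}\lambda^{|d|}\rho(|d|)=\frac{\sigma^2}{1-\lambda^2}.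
\]
This is the first claim. For the second, $\sum_{r,r'<R}\lambda^{r+r'}\kappa(|r-r'|)$ is the limit of the nonnegative averages $\frac1n\sum_{j\le n}\big(\sum_{r<R}\lambda^r\eta_{j+r}\big)^2$, and as $R\to\infty$ it tends to $(1-\lambda^2)^{-1}\sum_d\lambda^{|d|}\kappa(|d|)$ by the same grouping.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:fluct}]
The lower bound on $\sigma^2$ follows from \eqref{eq:sigma} and Lemma~\ref{lem:bracket}; it is positive because $p<1$. By Lemma~\ref{lem:index} and Theorem~\ref{thm:words}(i), $n(N)/N\to\frac23$ almost surely. What remains is to apply the limit theorems to $M$ and to change time from blocks to positions.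

(i) By Lemma~\ref{lem:bracket}, $\langle M\rangle_n\sim\sigma^2n\to\infty$, so $\log\log\langle M\rangle_n\sim\log\log n$. Fact (a), applied to $M$ and to $-M$, gives $\limsup_n\pm M_n/\sqrt{2n\log\log n}=\sigma$ almost surely. The map $n(\cdot)$ is nondecreasing and onto, so the upper limit along $n=n(N)$, $N\to\infty$, is the same. By Lemma~\ref{lem:approx}, with $n=n(N)$,
\[
\frac{\pm\Delta_N}{\sqrt{2N\log\log N}}=\frac{\pm M_n+O(1)}{\sqrt{2n\log\log n}}\cdot\sqrt{\frac{n\log\log n}{N\log\log N}},
\]
and the last factor tends to $\sqrt{2/3}$. Hence $\limsup_N\pm\Delta_N/\sqrt{2N\log\log N}=\sigma\sqrt{2/3}$ almost surely. By \eqref{eq:DDelta} we divide by $2$, and $\frac12\sqrt{2/3}=1/\sqrt6$.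

(ii) Fact (b) concerns deterministic times, while $n(N)$ is random, so we compare it with $n_0=\lfloor2N/3\rfloor$. By (b) and $n_0/N\to\frac23$, the variable $M_{n_0}/\sqrt N$ converges in law to $\mathcal{N}(0,\frac23\sigma^2)$. Let $\gamma>0$ and $0<\theta<\frac12$, and let $k_1=\lceil n_0-\theta N\rceil$ and $k_2=\lfloor n_0+\theta N\rfloor$. For large $N$ we have $1\le k_1\le n_0\le k_2$, and $k_2-k_1\le2\theta N$. If $|n(N)-n_0|\le\theta N$, then $n(N)$ and $n_0$ both lie in $[k_1,k_2]$, so $|M_{n(N)}-M_{n_0}|\le2\max_{k_1\le k\le k_2}|M_k-M_{k_1}|$. By (c) with $y=\gamma\sqrt N/2$,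
\[
\mathbb{P}\big(|M_{n(N)}-M_{n_0}|>\gamma\sqrt N\big)\le\mathbb{P}\big(|n(N)-n_0|>\theta N\big)+\frac{8K^2\theta}{\gamma^2}.
\]
The first term on the right tends to $0$ as $N\to\infty$, since $(n(N)-n_0)/N\to0$ almost surely. Letting then $\theta\to0$ shows that $(M_{n(N)}-M_{n_0})/\sqrt N\to0$ in probability. By Lemma~\ref{lem:approx}, $(\Delta_N-M_{n(N)})/\sqrt N\to0$ almost surely. Adding a term that tends to $0$ in probability does not change a limit in law, so $\Delta_N/\sqrt N$ converges in law to $\mathcal{N}(0,\frac23\sigma^2)$. Dividing by $2$ gives the variance $\sigma^2/6$.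
\end{proof}

\begin{thebibliography}{9}

\bibitem{BJM}
Chlo\'e Boisson, Damien Jamet and Ir\`ene Marcovici, \emph{On a probabilistic extension of the Oldenburger--Kolakoski sequence}, arXiv:2301.01116 (2023).

\bibitem{HH}
Hall and Heyde, \emph{Martingale Limit Theory and Its Application}.

\bibitem{Stout}
W. F. Stout, \emph{A martingale analogue of Kolmogorov's law of the iterated logarithm}, Z. Wahrsch. verw. Geb. 15 (1970).

\end{thebibliography}
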